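# Generalized Loewy length and reductions of the maximal ideal in Gorenstein rings

Throughout, $(R,\mathfrak m)$ is a Noetherian local ring of dimension $d$ with residue field $k=R/\mathfrak m$, and $\ell(-)$ denotes length.

## 1. Parameters, reductions, Gorenstein rings, semigroup rings

A system of parameters is a sequence $\mathbf x=x_1,\dots,x_d$ in $\mathfrak m$ such that $R/(\mathbf x)$ has finite length. Then some power of $\mathfrak m$ lies in $(\mathbf x)$, and we can ask how small the exponent can be.

**Definition 1 (generalized Loewy length).** The generalized Loewy length $\operatorname{gll}(R)$ is the smallest positive integer $n$ such that $\mathfrak m^n$ is contained in the ideal generated by some system of parameters. A system of parameters $\mathbf x$ with $\mathfrak m^{\operatorname{gll}(R)}\subseteq(\mathbf x)$ is said to attain $\operatorname{gll}(R)$.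

Example. Let $R=k[[t^2,t^3]]$, so $\mathfrak m=(t^2,t^3)$. Here $d=1$ and every nonzero $f\in\mathfrak m$ is a system of parameters. We have $\mathfrak m^2=(t^4,t^5)=t^2\mathfrak m\subseteq(t^2)$. On the other hand $\mathfrak m$ is not contained in any $(f)$ with $f\in\mathfrak m$, because $\mathfrak m$ is not principal. So $\operatorname{gll}(R)=2$, attained by $t^2$. The parameter $t^3$ does not attain it: $t^4\in\mathfrak m^2$, but $t^4=t^3\cdot t$ and $t\notin R$.

**Definition 2 (reduction).** For ideals $J\subseteq I$ of $R$, $J$ is a reduction of $I$ if $I^{s+1}=JI^s$ for some integer $s\ge0$.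

Example. In $k[[t^2,t^3]]$ the ideal $(t^2)$ is a reduction of $\mathfrak m$, since $\mathfrak m^2=t^2\mathfrak m$. The ideal $(t^3)$ is not: $\mathfrak m^{s+1}$ contains $t^{2s+2}$, while every element of $t^3\mathfrak m^s$ has $t$-order at least $2s+3$.

When the residue field is infinite, a theorem of Northcott and Rees says that $\mathfrak m$ has a reduction generated by a system of parameters. That is why infinite residue fields appear below.

**Definition 3 (Gorenstein ring).** $R$ is Gorenstein if it has finite injective dimension as a module over itself. We use these textbook facts about a Gorenstein ring $R$.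

1. $R$ is Cohen–Macaulay, so every system of parameters $\mathbf x$ is a regular sequence. The ring $R/(\mathbf x)$ is Artinian Gorenstein: its socle (the elements killed by $\mathfrak m$) is one-dimensional over $k$, and it lies in every nonzero ideal of $R/(\mathbf x)$.
2. $\operatorname{Ext}^i_R(M,R)=0$ for $i>d$ and every finitely generated $M$; $\operatorname{Ext}^i_R(M,R)=0$ for $i<d$ if $M$ has finite length; and $\operatorname{Ext}^d_R(k,R)\cong k$.
3. A regular local ring modulo a regular sequence (a complete intersection) is Gorenstein.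

Examples. $k[[x,z]]/(x^n,z^n)$ is Gorenstein with socle spanned by $x^{n-1}z^{n-1}$. The ring $k[[t^3,t^4,t^5]]$ is not Gorenstein: modulo $t^3$ it has basis $1,t^4,t^5$, and both $t^4$ and $t^5$ are in the socle.

**Definition 4 (associated graded ring).** $\operatorname{gr}_{\mathfrak m}(R)=\bigoplus_{j\ge0}\mathfrak m^j/\mathfrak m^{j+1}$. It is generated over $k$ by its degree-one part $\mathfrak m/\mathfrak m^2$, and its dimension is $\dim R$. If it is Cohen–Macaulay, every homogeneous system of parameters of it is a regular sequence.

Example. Let $R=k[[x,y]]/(y^2-x^3)\cong k[[t^2,t^3]]$. In $\mathfrak m^2/\mathfrak m^3$ the class of $y^2=x^3$ vanishes, and $\operatorname{gr}_{\mathfrak m}(R)=k[X,Y]/(Y^2)$, which is Cohen–Macaulay.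

**Definition 5 (numerical semigroups and their rings).** A numerical semigroup is a set $S\subseteq\mathbb Z_{\ge0}$ containing $0$, closed under addition, with finite complement. We write $\langle a_1,\dots,a_q\rangle$ for the semigroup generated by $a_1,\dots,a_q$; it is numerical when their gcd is $1$. Its multiplicity $e$ is its smallest nonzero element, and its Frobenius number $F$ is the largest integer not in $S$. For $s\in S$, $\operatorname{ord}(s)$ is the largest number of nonzero elements of $S$ with sum $s$, with $\operatorname{ord}(0)=0$. The Apéry set with respect to $e$ is $\{w\in S: w-e\notin S\}$; it contains exactly one element of each residue class modulo $e$, namely the smallest element of $S$ in that class. $S$ is symmetric if for all $a\in\mathbb Z$: $a\in S\iff F-a\notin S$. Finally, if $a_1,\dots,a_q$ generate $S$, then $k[[S]]=k[[t^{a_1},\dots,t^{a_q}]]\subseteq k[[t]]$.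

Example. $S=\langle4,5,6\rangle=\{0,4,5,6,8,9,10,\dots\}$ has $e=4$ and $F=7$. It is symmetric: $a\mapsto7-a$ exchanges $\{0,4,5,6\}$ and $\{7,3,2,1\}$. The Apéry set is $\{0,5,6,11\}$. Also $\operatorname{ord}(11)=2$ (only $5+6$) and $\operatorname{ord}(12)=3$ ($4+4+4$).

## 2. Do reductions of $\mathfrak m$ reach the generalized Loewy length?

Systems of parameters that generate a reduction of $\mathfrak m$ lie "as low as possible" in $\mathfrak m$, so one might expect them to contain the lowest power of $\mathfrak m$. The question we treat, posed in connection with Richard F. Bartels, "Some properties of ideals in Cohen-Macaulay local rings", arXiv:2410.11144 (2024), is the following.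

> For a Gorenstein local ring $R$ with infinite residue field, is $\operatorname{gll}(R)$ always attained by a system of parameters that generates a reduction of $\mathfrak m$?

Two cases are immediate. If $d=0$, the only system of parameters is empty; it generates $(0)$, which is a reduction of the nilpotent ideal $\mathfrak m$, so the answer is yes. If $R$ is regular, a regular system of parameters generates $\mathfrak m$, which is a reduction of itself, and $\operatorname{gll}(R)=1$.

For $k[[t^2,t^3]]$ we saw that $t^2$ both attains $\operatorname{gll}$ and generates a reduction. To test further one-dimensional rings, we record how to compute in $k[[S]]$.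

**Lemma 1.** Let $S$ be a numerical semigroup with multiplicity $e$, let $R=k[[S]]$ with maximal ideal $\mathfrak m$, and let $v$ be the $t$-adic valuation.

(a) $R$ is the set of all power series in $t$ supported in $S$. Hence $v(R\setminus0)=S$.

(b) $R/t^eR$ has the $k$-basis $\{t^w:w\in S,\ w-e\notin S\}$, and $\ell(R/t^eR)=e$.

(c) $\mathfrak m^N$ is the set of power series supported in $\{s\in S:\operatorname{ord}(s)\ge N\}$.

(d) $R$ is a one-dimensional Noetherian local domain; its systems of parameters are the single nonzero elements of $\mathfrak m$.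

(e) An element $f\in\mathfrak m$ generates a reduction of $\mathfrak m$ if and only if $v(f)=e$.

*Proof.* (a) $R$ is the image of a power series ring $k[[X_1,\dots,X_q]]$ under $X_i\mapsto t^{a_i}$. For each $s\in S$ choose a monomial $M_s$ mapping to $t^s$. The degree of $M_s$ is at least $s/\max a_i$, so $\sum c_sM_s$ makes sense and maps to $\sum c_st^s$. Conversely every element of the image is supported in $S$.

(b) By (a), $t^eR$ consists of the series supported in $e+S$. So the $t^w$ with $w\in S\setminus(e+S)$ form a basis of the quotient, and there is one such $w$ in each residue class modulo $e$.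

(c) For $N=0$ this is (a). For $N\ge1$, $\mathfrak m^N$ is generated by finitely many $t^w$, where $w$ runs over the sums of $N$ minimal generators of $S$. Each $t^wR$ is the set of series supported in $w+S$, so $\mathfrak m^N$ is the set of series supported in the union of these $w+S$. If $s\in w+S$, then $\operatorname{ord}(s)\ge N$. Conversely, if $s$ is a sum of at least $N$ nonzero elements of $S$, split them into minimal generators; at least $N$ occur, and taking $N$ of them for $w$ gives $s\in w+S$.

(d) $R$ is Noetherian local as a quotient of a power series ring, and a domain as a subring of $k[[t]]$. Since $k[[t]]$ is generated over $k[[t^e]]\subseteq R$ by $1,t,\dots,t^{e-1}$, it is finite over $R$; hence $\dim R=\dim k[[t]]=1$. In a one-dimensional local domain the systems of parameters are the nonzero elements of $\mathfrak m$.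

(e) The least valuation of an element of $\mathfrak m^s$ is $se$. If $f\mathfrak m^s=\mathfrak m^{s+1}$, comparing least valuations gives $v(f)+se=(s+1)e$, so $v(f)=e$. Conversely let $v(f)=e$. Every element of $\mathfrak m^i$ has valuation at least $ie$, so $f^{-i}\mathfrak m^i\subseteq k[[t]]$. These are $R$-submodules, and $f^{-i}\mathfrak m^i\subseteq f^{-(i+1)}\mathfrak m^{i+1}$ because $f\in\mathfrak m$. As $k[[t]]$ is a finite module over the Noetherian ring $R$, the chain becomes stationary: $f^{-s}\mathfrak m^s=f^{-(s+1)}\mathfrak m^{s+1}$ for some $s$, that is, $\mathfrak m^{s+1}=f\mathfrak m^s$. $\square$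

Let us try $R=k[[t^4,t^5,t^6]]$, a ring with three generators. By (c), $\mathfrak m^3$ consists of the series supported in $\{12,13,\dots\}$, and $12,13,\dots\in 4+S$, so $\mathfrak m^3\subseteq(t^4)$. Can $\mathfrak m^2$ lie in some $(f)$? Put $s=v(f)$, a nonzero element of $S$. The number $7+s$ equals $11=5+6$ if $s=4$, and is at least $12$ otherwise; so $\operatorname{ord}(7+s)\ge2$ and $t^{7+s}\in\mathfrak m^2$. If $t^{7+s}=fh$ with $h\in R$, then $v(h)=7\notin S$, which is impossible. Hence $\operatorname{gll}(R)=3$, attained by $t^4$, which generates a reduction. Again the answer is yes.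

## 3. Transferring $\mathfrak m^N\subseteq(y)$ to a reduction in dimension one

Here is a natural attempt at a positive proof in dimension one. Let $R$ be Gorenstein with $d=1$, let $x$ generate a reduction of $\mathfrak m$, and let $y$ be any parameter with $\mathfrak m^N\subseteq(y)$. We want $\mathfrak m^N\subseteq(x)$.

Suppose not. Then the ideal $(\mathfrak m^N+(x))/(x)$ of $R/(x)$ is nonzero, so it contains the socle. Hence there is $w\in\mathfrak m^N\setminus(x)$ with $\mathfrak mw\subseteq(x)$. In particular
$$yw=xc\qquad\text{for some }c\in R. \tag{1}$$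
Suppose we knew that $c\in\mathfrak m^N$. Then $c\in(y)$, say $c=yc'$, so $yw=xyc'$. Since $y$ is a nonzerodivisor, $w=xc'\in(x)$, a contradiction, and the proof would be complete.

What we know is $xc=yw\in\mathfrak m^{N+1}$. So the attempt needs this division step:
$$xc\in\mathfrak m^{N+1}\ \Longrightarrow\ c\in\mathfrak m^N. \tag{2}$$
It holds if the class $\xi\in\mathfrak m/\mathfrak m^2$ of $x$ is a nonzerodivisor on $\operatorname{gr}_{\mathfrak m}(R)$: if $c\in\mathfrak m^p\setminus\mathfrak m^{p+1}$ with $p<N$, the class of $c$ in degree $p$ would be nonzero but killed by $\xi$, since $xc\in\mathfrak m^{N+1}\subseteq\mathfrak m^{p+2}$. In general (2) is exactly where the argument stops: an element of high order may be divisible by $x$ with a quotient of low order.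

This tells us what a counterexample must contain: a relation (1) in which $w$ has large order and $c$ has small order. Take the relations
$$x^n=yz,\qquad y^b=z^n \tag{3}$$
with $b$ much larger than $n$. Then $z^n$ has a hidden large order, and
$$y\cdot y^b=y\,z^n=(yz)z^{n-1}=x^nz^{n-1}=x\cdot x^{n-1}z^{n-1}. \tag{4}$$
Here $w=y^b$ is a product of $b$ factors, while $c=x^{n-1}z^{n-1}$ is visibly a product of only $2n-2$. Moreover, modulo $y$ the relations (3) become $x^n=0$, $z^n=0$, so $\mathfrak m^{2n-1}$ dies; modulo $x$ they become $yz=0$, $y^b=z^n$, where $y^b$ appears to survive.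

It remains to choose $b$ so that $x$, not $y$, is the element generating a reduction. The assignment $x=t^{n+b}$, $y=t^{n^2}$, $z=t^{nb}$ satisfies (3), since $n(n+b)=n^2+nb$ and $bn^2=n\cdot nb$. By Lemma 1(e) we want $n+b<n^2$, and the largest such value is $b=n^2-n-1$. Then $n+b=n^2-1$ is also coprime to $n^2$.

## 4. The semigroup rings $R_n$ and a negative answer

For $n\ge3$ put $b=n^2-n-1$ and
$$R_n=k[[t^{\,n^2-1},t^{\,n^2},t^{\,nb}]]\subseteq k[[t]],\quad x=t^{n^2-1},\ y=t^{n^2},\ z=t^{nb},\quad\mathfrak m=(x,y,z),$$
with $k$ an infinite field. Let $e=n^2-1$ and $S=\langle n^2-1,n^2,nb\rangle$. We use constantly that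
$$n^2-1=n+b,\qquad \gcd(n,b)=1 .$$
The second equation holds because $b\equiv-1\pmod n$. For $n\ge3$ we have $b-n=n^2-2n-1>0$, so $e=v(x)<v(y)<v(z)$. For $n=3$ the ring is $k[[t^8,t^9,t^{15}]]$ with $b=5$, $x^3=yz=t^{24}$ and $y^5=z^3=t^{45}$.

**Theorem A.** $R_n\cong k[[x,y,z]]/(x^n-yz,\ y^b-z^n)$ is a one-dimensional Gorenstein (complete intersection) domain. We have $\mathfrak m^{2n-1}\subseteq(y)$, so $\operatorname{gll}(R_n)\le2n-1\le b$. However, $\mathfrak m^b\not\subseteq(f)$ for every $f$ generating a reduction of $\mathfrak m$. Hence $\operatorname{gll}(R_n)$ is not attained by any system of parameters generating a reduction of $\mathfrak m$.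

So the answer to the question is no. The case $n=3$ gives the counterexample $k[[t^8,t^9,t^{15}]]\cong k[[x,y,z]]/(x^3-yz,\ y^5-z^3)$: there $\mathfrak m^5\subseteq(y)$, but $\mathfrak m^5\not\subseteq(f)$ for every $f$ generating a reduction of $\mathfrak m$.

**Step 1: presenting $R_n$.** The purpose is to show that the relations (3) are all the relations, so that $R_n$ is a complete intersection. Since $\gcd(n^2-1,n^2)=1$, $S$ is a numerical semigroup with multiplicity $e$, and Lemma 1 applies. In particular $R_n$ is a one-dimensional domain, and $\ell(R_n/xR_n)=e=n^2-1$.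

Let $A=k[[x,y,z]]/(x^n-yz,\ y^b-z^n)$. As (3) holds in $R_n$, there is a surjection $A\to R_n$; let $P$ be its kernel. In
$$A/xA=k[[y,z]]/(yz,\ y^b-z^n)$$
we have $y^{b+1}=yz^n=0$ and $z^{n+1}=y^bz=0$. All mixed monomials vanish and $z^n=y^b$, so $A/xA$ is spanned by
$$1,y,\dots,y^b,\ z,\dots,z^{n-1}, \tag{5}$$
which are $b+n=n^2-1$ elements. Hence $\ell(A/xA)\le n^2-1$. In particular $x^n-yz,\ y^b-z^n,\ x$ is a system of parameters of the three-dimensional regular local ring $k[[x,y,z]]$, hence a regular sequence, and $A$ is a one-dimensional complete intersection.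

Now consider
$$0\to P/xP\to A/xA\to R_n/xR_n\to0 .$$
It is exact: the only point to check is $P\cap xA=xP$, and if $xa\in P$, then $x$ times the image of $a$ is $0$ in the domain $R_n$, so $a\in P$. Comparing lengths,
$$n^2-1=\ell(R_n/xR_n)\le\ell(A/xA)\le n^2-1,$$
so $P/xP=0$, and $P=0$ by Nakayama's lemma. Thus $R_n\cong A$ is a one-dimensional complete intersection domain, hence Gorenstein. We also note that the $n^2-1$ elements (5) form a $k$-basis of $R_n/xR_n$.

**Step 2: an upper bound for $\operatorname{gll}$.** This step uses the parameter $y$. By Step 1, $R_n/(y)=k[[x,z]]/(x^n,z^n)$. A monomial $x^iz^j$ with $i+j=2n-1$ has $i\ge n$ or $j\ge n$, so it vanishes. Hence $\mathfrak m^{2n-1}\subseteq(y)$ and $\operatorname{gll}(R_n)\le2n-1$. Moreover $b-(2n-1)=n^2-3n=n(n-3)\ge0$.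

**Step 3: the number $bn^2-(n^2-1)$ is not in $S$.** This is the arithmetic that makes $y^b$ survive modulo every reduction. Suppose it is in $S$. Then
$$bn^2=i(n^2-1)+jn^2+l\,nb,\qquad i\ge1,\ j,l\ge0 .$$
Modulo $n$ this reads $0\equiv-i$, so $i=ni'$ with $i'\ge1$. Divide by $n$ and use $n^2-1=n+b$:
$$bn=i'(n+b)+jn+lb=(i'+j)\,n+(i'+l)\,b .$$
Since $\gcd(n,b)=1$, we get $b\mid i'+j$ and $n\mid i'+l$. Both numbers are positive because $i'\ge1$, so $i'+j\ge b$ and $i'+l\ge n$. The right side is then at least $2bn$, a contradiction.

**Step 4: no reduction contains $\mathfrak m^b$.** Let $f$ generate a reduction of $\mathfrak m$. By Lemma 1(e), $v(f)=e=n^2-1$. If $y^b=fh$ with $h\in R_n$, then $v(h)=bn^2-(n^2-1)\notin S$, contradicting $v(R_n\setminus0)=S$. So $y^b\in\mathfrak m^b\setminus(f)$, and $\mathfrak m^b\not\subseteq(f)$. Only $v(f)=e$ was used here, a point we need again in Section 6.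

**Step 5: conclusion.** By Step 2, $\operatorname{gll}(R_n)\le2n-1\le b$, so $\mathfrak m^{\operatorname{gll}(R_n)}\supseteq\mathfrak m^b\not\subseteq(f)$ for every $f$ generating a reduction. This proves Theorem A. $\blacksquare$

*Remark (the best exponent for reductions).* In $R_n/(x)$ we have $yz=0$, $y^{b+1}=0$, and $z^{b+1}=0$ because $b+1\ge n+1$. So $\mathfrak m^{b+1}\subseteq(x)$, and $(x)$ is a reduction by Lemma 1(e). With Step 4, the least $N$ with $\mathfrak m^N\subseteq(f)$ for some $f$ generating a reduction is exactly $b+1=n(n-1)$. For $n=3$ it is $6$.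

*The division step in this ring.* Take $n=3$ and $N=5$. In (1) we may take $w=y^5$: it is not in $(x)$, and $xw$, $yw=x^3z^2$, $zw=y^4(yz)=x^3y^4$ are. Then $c=x^2z^2=t^{46}$, which lies in $\mathfrak m^4$. It does not lie in $\mathfrak m^5$: a sum of five or more elements of $\{8,9,15\}$ equal to $46$ has exactly five terms, as $6\cdot8=48$; five terms from $\{8,9\}$ give at most $45$; and five terms including a $15$ give at least $47$. So (2) fails with $xc=y^6\in\mathfrak m^6$ and $c\notin\mathfrak m^5$.

## 5. Symmetric semigroup rings and the value $\operatorname{gll}(R_n)=2n-1$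

The computation for $\langle4,5,6\rangle$ used only that $F=7$ is missing from $S$. Combined with symmetry it becomes an exact formula.

**Theorem C.** Let $S$ be a symmetric numerical semigroup with Frobenius number $F$ and multiplicity $e$. Then
$$\operatorname{gll}(k[[S]])=1+\min_g\operatorname{ord}(F+g),$$
with $g$ ranging over the minimal generators of $S$. The least $N$ such that $\mathfrak m^N\subseteq(f)$ for some $f$ generating a reduction of $\mathfrak m$ is $1+\operatorname{ord}(F+e)$. So $\operatorname{gll}(k[[S]])$ is attained by a reduction if and only if $\operatorname{ord}(F+e)\le\operatorname{ord}(F+g)$ for all $g$. In particular $\operatorname{gll}(R_n)=2n-1$ exactly.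

Put $R=k[[S]]$. The orders in the statement are defined: if $0\ne s\in S$, then $F-(F+s)=-s\notin S$, so $F+s\in S$ by symmetry.

**Step 1: a lower bound for each parameter.** *If $0\ne f\in\mathfrak m$ and $v(f)=s$, then $\mathfrak m^{\operatorname{ord}(F+s)}\not\subseteq(f)$.* By Lemma 1(c), $t^{F+s}\in\mathfrak m^{\operatorname{ord}(F+s)}$. If $t^{F+s}=fh$ with $h\in R$, then $v(h)=F\notin S$, which is impossible.

**Step 2: the bound is sharp for monomials.** *For $0\ne s\in S$ and $N=\operatorname{ord}(F+s)+1$ we have $\mathfrak m^N\subseteq(t^s)$.* The ideal $\mathfrak m^N$ is generated by elements $t^w$ with $w$ a sum of $N$ nonzero elements of $S$. If $w-s\in S$, then $t^w\in(t^s)$. If $w-s\notin S$, then symmetry gives $F-(w-s)=F+s-w\in S$. So $F+s=w+(F+s-w)$ is a sum of at least $N$ nonzero elements of $S$, and $\operatorname{ord}(F+s)\ge N$, a contradiction.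

Together, Steps 1 and 2 say:
$$\operatorname{ord}(F+s)+1\ \text{ is the least } N \text{ with } \mathfrak m^N\subseteq(t^s)\qquad(0\ne s\in S). \tag{6}$$

**Step 3: passing to minimal generators.** By Lemma 1(d) the systems of parameters are the nonzero $f\in\mathfrak m$. Step 1 shows that $\mathfrak m^M\subseteq(f)$ forces $M\ge1+\operatorname{ord}(F+v(f))$, and by Step 2 equality is reached for $f=t^s$. So
$$\operatorname{gll}(R)=1+\min_{0\ne s\in S}\operatorname{ord}(F+s).$$
If $s=g+s'$ with $g$ a minimal generator and $s'\in S$, then adding $s'$ to a longest expression of $F+g$ shows $\operatorname{ord}(F+s)\ge\operatorname{ord}(F+g)$. So minimal generators suffice. (For the same reason any generating set of nonzero elements may be used.)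

**Step 4: reductions.** By Lemma 1(e), the elements generating reductions are exactly those with $v(f)=e$. Step 1 with $s=e$ shows that $\mathfrak m^N\subseteq(f)$ for such an $f$ forces $N\ge1+\operatorname{ord}(F+e)$, and Step 2 shows that $t^e$ reaches this value. This is the second assertion. The criterion follows by comparing it with the first, since $e$ is itself a minimal generator.

**Step 5: the semigroup of $R_n$ is symmetric.** By a theorem of Kunz (Proc. AMS 25 (1970)), $k[[S]]$ is Gorenstein exactly when $S$ is symmetric, so Theorem A gives the symmetry. It can also be seen directly, and we need $F$ anyway. The monomials (5) form a basis of $R_n/(x)$; each is a power of $t$ with nonzero image, so by Lemma 1(b) their exponents form the Apéry set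
$$W=\{jn^2:0\le j\le b\}\cup\{l\,nb:1\le l\le n-1\}.$$
Its maximum is $bn^2=n\cdot nb$, and $w\mapsto bn^2-w$ maps $W$ to itself: $jn^2\mapsto(b-j)n^2$ and $l\,nb\mapsto(n-l)nb$. Every $a\in\mathbb Z$ is uniquely $a=w+qe$ with $w\in W$, $q\in\mathbb Z$, and $a\in S$ if and only if $q\ge0$. So the largest integer not in $S$ is
$$F=bn^2-e=bn^2-(n^2-1).$$
Moreover $F-a=(bn^2-w)-(q+1)e$ with $bn^2-w\in W$, so $F-a\in S$ if and only if $q\le-1$, that is, if and only if $a\notin S$. Thus $S$ is symmetric.

**Step 6: the three orders for $R_n$.** We use (6).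

- For $s=n^2$: $R_n/(y)=k[[x,z]]/(x^n,z^n)$ contains the nonzero element $x^{n-1}z^{n-1}$ of degree $2n-2$, and its maximal ideal has $(2n-1)$-st power zero. So $\operatorname{ord}(F+n^2)=2n-2$.
- For $s=e$: $\mathfrak m^b\not\subseteq(x)$ and $\mathfrak m^{b+1}\subseteq(x)$ by Section 4. So $\operatorname{ord}(F+e)=b\ge2n-1$.
- For $s=nb$: since $(n-1)(n^2-1)=n^3-n^2-n+1=nb+1$, we have $F+nb=(b-1)n^2+1+nb=(b-1)n^2+(n-1)(n^2-1)$. So $\operatorname{ord}(F+nb)\ge(b-1)+(n-1)=n^2-3\ge2n-2$, the last inequality because $n^2-2n-1>0$ for $n\ge3$.

The minimum is $2n-2$, so $\operatorname{gll}(R_n)=2n-1$. $\blacksquare$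

For $n=3$: $F=37$, and $\operatorname{ord}(46)=4$, $\operatorname{ord}(45)=5$, $\operatorname{ord}(52)\ge6$ from $52=4\cdot9+2\cdot8$. So $\operatorname{gll}(R_3)=5$, while reductions need exponent $6$.

## 6. Power series extensions: all dimensions $\ge1$

**Theorem B.** For $r\ge0$ the complete intersection domain $R'=R_n[[u_1,\dots,u_r]]$, with maximal ideal $\mathfrak m'$, has $\operatorname{gll}(R')\le2n-1$. But $\mathfrak m'^{\,b}\not\subseteq J$ for every reduction $J$ of $\mathfrak m'$ generated by a system of parameters. The least $N$ with $\mathfrak m'^N\subseteq J$ for some such $J$ is $n(n-1)$, so no linear function of $\operatorname{gll}$ bounds this number.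

Since $2n-1\le b$, the first two statements show that $\operatorname{gll}(R')$ is not attained by a system of parameters generating a reduction, in every dimension $r+1\ge1$.

Write $R=R_n$ and $\mathfrak m'=(x,y,z,u_1,\dots,u_r)$. By Theorem A, $R'=k[[x,y,z,u_1,\dots,u_r]]/(x^n-yz,\ y^b-z^n)$; it is a complete intersection of dimension $r+1$, and a domain because $R$ is.

**Step 1: the upper bound for $\operatorname{gll}$.** The elements $y,u_1,\dots,u_r$ form a system of parameters, as $R'/(y,u_1,\dots,u_r)=R/(y)$ has finite length. And $\mathfrak m'^{2n-1}\subseteq\mathfrak m^{2n-1}R'+(u_1,\dots,u_r)\subseteq(y,u_1,\dots,u_r)$.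

**Step 2: the linear parts of a reduction.** The aim is to show that the generators of $J$ involve $x,u_1,\dots,u_r$ independently. Let $J$ be a reduction of $\mathfrak m'$ generated by a system of parameters, with $\mathfrak m'^{s+1}=J\mathfrak m'^s$. Let $G'=\operatorname{gr}_{\mathfrak m'}(R')$, and let $X,Y,Z,U_i\in G'_1$ be the classes of $x,y,z,u_i$.

The elements $Y$ and $Z$ are nilpotent. First, $z^n=y^b\in\mathfrak m'^b\subseteq\mathfrak m'^{n+1}$ because $b>n$, so $Z^n=0$. Second, $y^{n+b}=y^nz^n=(yz)^n=x^{n^2}\in\mathfrak m'^{n^2}$ and $n+b=n^2-1$, so $Y^{n^2-1}=0$.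

Hence $G'/(Y,Z)$ has the same dimension as $G'$, namely $r+1$. It is a quotient of the polynomial ring $k[X,U_1,\dots,U_r]$ in $r+1$ variables; a quotient by a nonzero ideal would have smaller dimension. So $G'/(Y,Z)=k[X,U]$, writing $U=(U_1,\dots,U_r)$.

Let $\bar L\subseteq k[X,U]_1$ be the image of $J$ under $\mathfrak m'\to G'_1\to k[X,U]_1$. Taking classes in $\mathfrak m'^{s+1}=J\mathfrak m'^s$ modulo $\mathfrak m'^{s+2}$ and then modulo $(Y,Z)$ gives $\bar L\cdot k[X,U]_s=k[X,U]_{s+1}$. So $k[X,U]/(\bar L)$ is zero in degrees above $s$. But it is a polynomial ring in $r+1-\dim_k\bar L$ variables, so $\bar L=k[X,U]_1$.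

Now $J$ has $r+1$ generators, and their images span $\bar L$ over $k$. Since $\dim_k\bar L=r+1$, they map to a basis of
$$k[X,U]_1=\mathfrak m'/\big((y,z)R'+\mathfrak m'^2\big).$$
As $k\subseteq R'$, an invertible $k$-linear change of generators gives $J=(g_0,\dots,g_r)$ with
$$g_0\equiv x,\quad g_i\equiv u_i\ (1\le i\le r)\pmod{(y,z)R'+\mathfrak m'^2}. \tag{7}$$

**Step 3: cutting back to $R$.** We show that $R'/(g_1,\dots,g_r)$ is a copy of $R$. Let $B=R'/(g_1,\dots,g_r)$. By (7), each $u_i$ lies in $(g_1,\dots,g_r)+(y,z)R'+\mathfrak m'^2$, so $\mathfrak m'=\mathfrak mR'+(g_1,\dots,g_r)+\mathfrak m'^2$. In $B$ this says $\mathfrak m'B=\mathfrak mB+\mathfrak m'(\mathfrak m'B)$, and Nakayama's lemma gives $\mathfrak m'B=\mathfrak mB$. Therefore $B/\mathfrak mB=k$ is generated over $R/\mathfrak m$ by the class of $1$. Also $B$ is $\mathfrak m$-adically separated, by Krull's intersection theorem in the Noetherian local ring $B$, and $R$ is complete. By Matsumura, *Commutative Ring Theory*, Thm 8.4, $B$ is generated by $1$ as an $R$-module: the map $R\to B$ is surjective.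

Since $\dim R'=r+1$ and we divided by $r$ elements, $\dim B\ge1$. A proper quotient of the one-dimensional domain $R$ has dimension $0$ or is zero, so $R\to B$ is an isomorphism.

**Step 4: applying the valuation argument.** Under $R\cong B$ the element $g_0$ corresponds to some $f\in R$. The ideal $(y,z)R'$ has image $(y,z)B$, and $\mathfrak m'^2B=\mathfrak m^2B$, so (7) gives $f\in x+(y,z)R+\mathfrak m^2$. Elements of $(y,z)R+\mathfrak m^2$ have valuation greater than $e$, as $v(y),v(z)>e$ and $2e>e$. Hence $v(f)=e$. Moreover $R'/J=B/g_0B\cong R/fR$, with $\mathfrak m'$ mapping onto $\mathfrak m/fR$. Step 4 of Theorem A, which used only $v(f)=e$, gives $\mathfrak m^b\not\subseteq fR$. Therefore $\mathfrak m'^b\not\subseteq J$.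

**Step 5: the least exponent.** We show that $b+1$ suffices for one reduction. By Lemma 1(e) there is $s$ with $\mathfrak m^{s+1}=x\mathfrak m^s$. Since $\mathfrak m'=\mathfrak mR'+(u_1,\dots,u_r)$,
$$\mathfrak m'^{s+1}=\mathfrak m^{s+1}R'+(u_1,\dots,u_r)\mathfrak m'^s\subseteq(x,u_1,\dots,u_r)\mathfrak m'^s ,$$
so $(x,u_1,\dots,u_r)$ is a reduction of $\mathfrak m'$, and it is generated by a system of parameters. It contains $\mathfrak m'^{b+1}$, because $\mathfrak m^{b+1}\subseteq(x)$. With Step 4, the least $N$ is exactly $b+1=n(n-1)$.

Fix $r$ and suppose $n(n-1)\le\lambda\operatorname{gll}(R')+\mu$ for all $n\ge3$ with real constants $\lambda,\mu$. Since $1\le\operatorname{gll}(R')\le2n-1$, the right side is at most $|\lambda|(2n-1)+\mu$, which is smaller than $n(n-1)$ for large $n$. So no linear bound exists. $\blacksquare$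

## 7. Cohen–Macaulay associated graded rings

In dimension one, the attempt of Section 3 succeeded when the class of $x$ was a nonzerodivisor on $\operatorname{gr}_{\mathfrak m}(R)$. In every dimension we have the following.

**Theorem D.** If $R$ is Gorenstein with infinite residue field and $\operatorname{gr}_{\mathfrak m}(R)$ is Cohen–Macaulay, then $\operatorname{gll}(R)$ is attained by every system of parameters generating a reduction of $\mathfrak m$. This covers $\dim R=0$ and hypersurfaces $Q/(f)$ with $Q$ regular local. So the counterexamples above have the smallest possible dimension ($1$) and codimension ($2$). Moreover "Cohen–Macaulay" cannot be weakened to "depth $\ge\dim-1$".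

For $d=0$ the assertion was seen in Section 2, so let $d\ge1$. Put $G=\operatorname{gr}_{\mathfrak m}(R)$, let $\mathbf x=x_1,\dots,x_d$ be a system of parameters generating a reduction of $\mathfrak m$ (one exists by Northcott–Rees), and let $\mathbf y$ be any system of parameters with $\mathfrak m^N\subseteq(\mathbf y)$. We show $\mathfrak m^N\subseteq(\mathbf x)$; taking $\mathbf y$ to attain $\operatorname{gll}(R)=N$ gives the theorem.

Two things must replace Section 3. The relation $yw=xc$ becomes a chain map between Koszul complexes, and cancelling $y$ becomes the nonvanishing of a map of $\operatorname{Ext}$ modules. Recall that $K_i(\mathbf x;R)$ is free with basis $\epsilon_{l_1}\wedge\dots\wedge\epsilon_{l_i}$, $l_1<\dots<l_i$, and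
$$\partial(\epsilon_{l_1}\wedge\dots\wedge\epsilon_{l_i})=\sum_{j}(-1)^{j-1}x_{l_j}\,\epsilon_{l_1}\wedge\dots\widehat{\epsilon_{l_j}}\dots\wedge\epsilon_{l_i}.$$
For $d=1$ it is $0\to R\xrightarrow{x}R\to0$. If $\mathbf x$ is a regular sequence, $K_\bullet(\mathbf x;R)$ is a free resolution of $R/(\mathbf x)$.

**Step 1: a filtration with acyclic associated graded complex.** This prepares the higher-dimensional form of the division step (2). Let $\xi_i\in G_1$ be the class of $x_i$. From $\mathfrak m^{s+1}=(\mathbf x)\mathfrak m^s$ we get $G_{s+1}=(\xi)G_s$, so $G/(\xi)$ is zero in degrees above $s$ and has finite length. As $\dim G=d$, the elements $\xi_1,\dots,\xi_d$ form a homogeneous system of parameters of the Cohen–Macaulay ring $G$, hence a $G$-regular sequence.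

Let $K_\bullet=K_\bullet(\mathbf x;R)$ and
$$F_jK_i=\mathfrak m^{j-i}K_i\qquad(\mathfrak m^p=R\text{ for }p\le0).$$
Since the entries of $\partial$ lie in $\mathfrak m$, $\partial(F_jK_i)\subseteq\mathfrak m^{j-i+1}K_{i-1}=F_jK_{i-1}$. So these are subcomplexes, decreasing in $j$. We have $F_jK_i/F_{j+1}K_i=G_{j-i}\otimes_kk^{\binom di}$, with $G_p=0$ for $p<0$, and the induced differential multiplies by the $\xi_l$. The associated graded complex is therefore $K_\bullet(\xi;G)$, with $\epsilon_{l_1}\wedge\dots\wedge\epsilon_{l_i}$ placed in degree $i$. It is acyclic in positive homological degrees, in each internal degree $j$ separately.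

**Lemma 2.** $F_jK_i\cap\partial K_{i+1}=\partial(F_jK_{i+1})$ for all $i\ge0$ and all $j$.

*Proof.* The inclusion $\supseteq$ is clear. Let $c=\partial\epsilon\in F_jK_i$ with $\epsilon\in K_{i+1}$. If $j\le0$, then $F_jK_{i+1}=K_{i+1}$ and there is nothing to do. If $j>0$, start with $p=0$: $\epsilon\in K_{i+1}=F_0K_{i+1}$. Suppose $\epsilon\in F_pK_{i+1}$ with $p<j$. Then $\partial\epsilon=c\in F_jK_i\subseteq F_{p+1}K_i$, so the class of $\epsilon$ in $F_pK_{i+1}/F_{p+1}K_{i+1}$ is a cycle of homological degree $i+1>0$, hence a boundary. So there is $\epsilon'\in F_pK_{i+2}$ with $\epsilon-\partial\epsilon'\in F_{p+1}K_{i+1}$. Replacing $\epsilon$ by $\epsilon-\partial\epsilon'$ does not change $\partial\epsilon=c$ and raises $p$ by one. Iterate until $p=j$. $\square$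

For $d=1$ and $i=0$, Lemma 2 says $\mathfrak m^j\cap(x)=x\mathfrak m^{j-1}$, which is (2) with $j=N+1$.

**Step 2: a nonzero map from a socle element.** Suppose $\mathfrak m^N\not\subseteq(\mathbf x)$. The nonzero ideal $(\mathfrak m^N+(\mathbf x))/(\mathbf x)$ of the Artinian Gorenstein ring $R/(\mathbf x)$ contains its socle. So there is $w\in\mathfrak m^N\setminus(\mathbf x)$ with $\mathfrak mw\subseteq(\mathbf x)$. Let
$$\alpha\colon R/(\mathbf y)\to R/(\mathbf x),\qquad1\mapsto w .$$
It is well defined because $(\mathbf y)w\subseteq\mathfrak mw\subseteq(\mathbf x)$, and it is nonzero. Its image is killed by $\mathfrak m$, so it is isomorphic to $k$.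

**Step 3: lifting $\alpha$ without losing order.** We construct a chain map $\varphi\colon K_\bullet(\mathbf y;R)\to K_\bullet(\mathbf x;R)$ lifting $\alpha$ with
$$\varphi_i(K_i(\mathbf y))\subseteq\mathfrak m^NK_i(\mathbf x)\qquad\text{for all }i.$$
Let $\varphi_0$ be multiplication by $w\in\mathfrak m^N$. Let $i\ge1$, suppose $\varphi_0,\dots,\varphi_{i-1}$ are constructed, and let $\epsilon$ be a basis element of $K_i(\mathbf y)$. As $\partial\epsilon$ has coefficients $\pm y_l\in\mathfrak m$,
$$\varphi_{i-1}(\partial\epsilon)\in\mathfrak m^{N+1}K_{i-1}(\mathbf x)=F_{N+i}K_{i-1}(\mathbf x).$$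
This element is a boundary. For $i=1$ it equals $y_lw\in(\mathbf x)=\partial K_1(\mathbf x)$. For $i\ge2$ it is a cycle, since $\partial\varphi_{i-1}(\partial\epsilon)=\varphi_{i-2}(\partial\partial\epsilon)=0$; its homological degree $i-1$ is positive, and $K_\bullet(\mathbf x;R)$ is acyclic there because $\mathbf x$ is $R$-regular. By Lemma 2 it equals $\partial\eta$ with $\eta\in F_{N+i}K_i(\mathbf x)=\mathfrak m^NK_i(\mathbf x)$. Put $\varphi_i(\epsilon)=\eta$ and extend linearly.

**Step 4: $\operatorname{Ext}^d_R(\alpha,R)=0$.** Here we use the hypothesis $\mathfrak m^N\subseteq(\mathbf y)$. Both $K_d(\mathbf x)$ and $K_d(\mathbf y)$ are $R$, so $\varphi_d$ is multiplication by some $c\in\mathfrak m^N\subseteq(\mathbf y)$. Both Koszul complexes are free resolutions, as $\mathbf x$ and $\mathbf y$ are regular sequences. Since $\partial(\epsilon_1\wedge\dots\wedge\epsilon_d)$ has coefficients $\pm x_1,\dots,\pm x_d$, the cokernel of $\operatorname{Hom}(K_{d-1}(\mathbf x),R)\to\operatorname{Hom}(K_d(\mathbf x),R)=R$ is $R/(\mathbf x)$, and likewise for $\mathbf y$. So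
$$\operatorname{Ext}^d_R(\alpha,R)\colon\ R/(\mathbf x)\to R/(\mathbf y)$$
is multiplication by $c$. As $c\in(\mathbf y)$, it is zero.

**Step 5: $\operatorname{Ext}^d_R(\alpha,R)\ne0$.** This contradiction uses that $R$ is Gorenstein. One may quote local duality (Bruns–Herzog, *Cohen–Macaulay Rings*, §3.5): on finite length modules $\operatorname{Ext}^d_R(-,R)\cong\operatorname{Hom}_R(-,E(R/\mathfrak m))$ naturally, where $E(R/\mathfrak m)$ is the injective hull of the residue field, and this functor is faithful. For our $\alpha$ a direct argument suffices. By Step 2, $\alpha$ factors as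
$$R/(\mathbf y)\xrightarrow{\ \pi\ }k\xrightarrow{\ \iota\ }R/(\mathbf x)$$
with $\pi$ surjective and $\iota$ injective. The exact sequence
$$\operatorname{Ext}^d_R(R/(\mathbf x),R)\to\operatorname{Ext}^d_R(k,R)\to\operatorname{Ext}^{d+1}_R(\operatorname{coker}\iota,R)=0$$
shows that $\operatorname{Ext}^d_R(\iota,R)$ is surjective. The exact sequence
$$0=\operatorname{Ext}^{d-1}_R(\ker\pi,R)\to\operatorname{Ext}^d_R(k,R)\to\operatorname{Ext}^d_R(R/(\mathbf y),R)$$
shows that $\operatorname{Ext}^d_R(\pi,R)$ is injective. Both vanishing statements come from fact 2 after Definition 3. So the composite $\operatorname{Ext}^d_R(\alpha,R)=\operatorname{Ext}^d_R(\pi,R)\circ\operatorname{Ext}^d_R(\iota,R)$ has image isomorphic to $\operatorname{Ext}^d_R(k,R)\cong k\ne0$. This contradicts Step 4, so $\mathfrak m^N\subseteq(\mathbf x)$.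

**Step 6: hypersurfaces, and minimality of the counterexamples.** If $\dim R=0$, then $G$ has dimension $0$ and is Cohen–Macaulay. If $R=Q/(f)$ with $Q$ regular local and $f\neq 0$ in its maximal ideal, then $\operatorname{gr}(Q)$ is a polynomial ring over $k$, and $\operatorname{gr}(R)$ is $\operatorname{gr}(Q)$ modulo the ideal generated by the initial forms of the elements of $(f)$. As $\operatorname{gr}(Q)$ is a domain, the initial form of $gf$ is $g^*f^*$, where $*$ denotes initial forms. So $\operatorname{gr}(R)=\operatorname{gr}(Q)/(f^*)$ with $f^*$ a nonzerodivisor, and this ring is Cohen–Macaulay.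

It follows that a Gorenstein counterexample has dimension at least $1$. It also has codimension (embedding dimension minus dimension) at least $2$. To see this, note that $\operatorname{gr}_{\mathfrak m}(R)$ does not change under completion. By Cohen's structure theorem $\widehat R=Q/I$ with $Q$ regular local of dimension equal to the embedding dimension of $R$. If the codimension is $0$, then $I=0$ because $Q$ is a domain. If it is $1$, then $I$ has height $1$ and is unmixed, since $Q/I$ is Cohen–Macaulay, and an unmixed ideal of height one in the factorial ring $Q$ is principal. In both cases $\operatorname{gr}_{\mathfrak m}(R)$ is Cohen–Macaulay and Theorem D applies. The rings $R_n$ have dimension $1$ and embedding dimension $3$, because the relations (3) lie in $(x,y,z)^2$; so they have codimension $2$.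

**Step 7: depth $\ge\dim-1$ does not suffice.** Let $R'=R_n[[u_1,\dots,u_r]]$. Its ideal $\mathfrak m'^j$ is the set of power series in $u$ whose coefficient at $u^a$ lies in $\mathfrak m^{j-|a|}$ for every exponent $a$: every element of $\mathfrak m'^j$ has this form, and conversely such a series is the finite sum of its terms with $|a|<j$, each in $\mathfrak m'^j$, plus an element of $(u_1,\dots,u_r)^j$. Hence
$$\mathfrak m'^j/\mathfrak m'^{j+1}=\bigoplus_{|a|\le j}\big(\mathfrak m^{j-|a|}/\mathfrak m^{j-|a|+1}\big)U^a,\qquad\operatorname{gr}(R')\cong\operatorname{gr}(R_n)[U_1,\dots,U_r].$$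
The variables $U_1,\dots,U_r$ form a regular sequence, so this ring has depth at least $r=\dim R'-1$. Yet by Theorem B the conclusion of Theorem D fails for $R'$. $\blacksquare$

*Remark (the zerodivisor in $\operatorname{gr}(R_n)$).* One can see directly that $\operatorname{gr}(R_n)$ is not Cohen–Macaulay. By (4), $x^nz^{n-1}=y^{b+1}\in\mathfrak m^{b+1}$, and $b+1>2n-1$, so $X^nZ^{n-1}=0$ in $\operatorname{gr}(R_n)$. On the other hand $Z^{n-1}\ne0$: in $R_n/(x)$ the image of $\mathfrak m^n$ is spanned by $y^n,\dots,y^b$, because mixed monomials vanish, $z^n=y^b$ and $z^{n+1}=0$; as (5) is a basis, $z^{n-1}\notin\mathfrak m^n$. So $X$ is a zerodivisor. But $Y$ and $Z$ are nilpotent (Step 2 of Theorem B with $r=0$), so $X$ is a homogeneous system of parameters of $\operatorname{gr}(R_n)$, and in a Cohen–Macaulay ring it would be a nonzerodivisor.
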